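# A compromise that nobody ranks first: weakly strategyproof randomized voting with ties

## Three voters, four alternatives, one compromise

Three voters rank four alternatives $a_1,a_2,a_3,x$, best on the left:

$$1:\ a_1\,x\,a_2\,a_3\qquad 2:\ a_2\,x\,a_3\,a_1\qquad 3:\ a_3\,x\,a_1\,a_2 .$$

Call this profile $R^*$. A natural randomized rule draws a voter at random and lets that voter choose. The result is the lottery $q$ with $q(a_1)=q(a_2)=q(a_3)=\frac13$. Another natural idea is to choose $x$ for sure: it is everybody's second choice and nobody's first.

Would voter 1 prefer $x$ for sure to the lottery $q$? If the second place is worth almost as much to her as the first, yes. If it is worth almost as little as the last place, then $q$, which gives her $a_1$ with probability $\frac13$, is better. So the ranking alone does not tell us. The two lotteries compare as follows on the sets "my best alternative" and "my best two alternatives":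

* $\{a_1\}$ has probability $\frac13$ under $q$ and $0$ under $x$;
* $\{a_1,x\}$ has probability $\frac13$ under $q$ and $1$ under $x$.

By the cyclic form of the profile, no voter can be said to prefer one of the two lotteries to the other on the basis of her ranking alone.

Suppose we call a rule manipulable only when a lie produces a lottery that is better for *every* utility function matching the liar's ranking. Such a requirement of honesty is weak, and the computation suggests that it leaves room for choosing $x$. But a rule must be defined at all profiles at once, and voters can lie their way from one profile to another. Can a rule that is immune to such manipulations ever give positive probability to an alternative that nobody ranks first?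

## Lotteries, upper sets, and the exact question

Let $N=\{1,\dots,n\}$ be the set of voters and $A$ a set of $m$ alternatives. Voter $i$ has a **weak preference relation** $\succsim_i$: a complete and transitive relation on $A$, with strict part $\succ_i$ and indifference $\sim_i$. The set of all such relations is $\mathcal R$, and a **profile** is $R=(\succsim_1,\dots,\succsim_n)\in\mathcal R^N$. I write preferences as words, with parentheses around ties: $(yw)z$ means $y\sim w\succ z$, and $z(yw)$ means $z\succ y\sim w$.

A **lottery** is a probability distribution $p$ on $A$, and $p(X)=\sum_{y\in X}p(y)$ for $X\subseteq A$. I identify an alternative with the lottery that selects it for sure. A **social decision scheme** (SDS) is a function $f$ from profiles to lotteries. We write $f(R,X)$ for the probability that $f(R)$ gives to $X$.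

The set of **top-ranked alternatives** of voter $i$ is $T_i(R)=\{y\in A: y\succsim_i z\text{ for all }z\in A\}$. With ties it may have several elements: for $(a_2x)a_1a_3$ it is $\{a_2,x\}$. More generally, $\max_i B$ is the set of $\succsim_i$-best elements of a nonempty $B\subseteq A$. Note that $\max_iB=B\cap T_i(R)$ whenever this intersection is nonempty.

**Preference over lotteries.** A utility function $u:A\to\mathbb R$ is consistent with $\succsim_i$ if $u(y)\ge u(z)\iff y\succsim_i z$. We write $p\succ_i q$ if $\sum_yp(y)u(y)>\sum_yq(y)u(y)$ for *every* $u$ consistent with $\succsim_i$.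

**Weak strategyproofness.** $f$ is weakly strategyproof if there are no $i\in N$ and no profiles $R,R'$ that differ only in voter $i$'s preference such that $f(R')\succ_i f(R)$, where $\succ_i$ is voter $i$'s preference in $R$ (the true one).

**Ex post efficiency.** An alternative $y$ is Pareto-dominated in $R$ if some $z$ satisfies $z\succsim_jy$ for all $j$ and $z\succ_j y$ for some $j$. The SDS $f$ is ex post efficient if $f(R,y)=0$ whenever $y$ is Pareto-dominated in $R$.

For example, with two voters $(yw)z$ and $zyw$, the alternative $w$ is dominated by $y$: voter 1 is indifferent and voter 2 is strict. In the opening profile $R^*$ nothing is dominated: each $a_i$ is somebody's unique best alternative, and each $a_i$ is below $x$ for the other two voters.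

**Upper sets.** An upper set of $\succsim_i$ is a nonempty $U\subseteq A$ such that $y\in U$ and $z\succsim_iy$ imply $z\in U$. For $(a_2x)a_1a_3$ the upper sets are $\{a_2,x\}$, $\{a_2,x,a_1\}$ and $A$.

**Lemma 1.** $p\succ_iq$ if and only if $p(U)\ge q(U)$ for all upper sets $U$ of $\succsim_i$, with strict inequality for at least one.

*Proof.* Let $C_1\succ_i\dots\succ_iC_r$ be the indifference classes and $U_s=C_1\cup\dots\cup C_s$; these are exactly the upper sets. If $u$ is consistent with value $u_s$ on $C_s$, summation by parts gives
$$\sum_yp(y)u(y)=u_r+\sum_{s<r}(u_s-u_{s+1})\,p(U_s).\tag{1}$$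
The gaps $g_s=u_s-u_{s+1}$ can be any positive numbers. So $p\succ_iq$ means $\sum_{s<r}g_s\,(p(U_s)-q(U_s))>0$ for all positive $g_1,\dots,g_{r-1}$. If all differences are nonnegative and one is positive (it has $s<r$, since $p(A)=q(A)=1$), this holds. Conversely, suppose it holds. Fix $s$, put $g_s=1$ and let the other gaps tend to $0$: the limit gives $p(U_s)\ge q(U_s)$. Not all differences can vanish, because then the sum would be $0$. $\square$

So there are two ways to show $p\not\succ_iq$: find one upper set $U$ with $q(U)>p(U)$, or show $q(U)\ge p(U)$ for all upper sets. Both will be used constantly.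

**Why one might expect a negative verdict on compromises.** The problem comes from Felix Brandt and Patrick Lederer, "Weak Strategyproofness in Randomized Social Choice", arXiv:2412.11977 (2024), and it is posed alongside two known results. Call an SDS even-chance if $f(R)$ is always uniform on its support. The first result says that for $m,n\ge3$ every ex post efficient, weakly strategyproof even-chance SDS is dictatorial or bidictatorial: there is a voter $i$ with $f(R,T_i(R))=1$ for all $R$, or there are two voters $i\neq j$ with $f(R,T_i(R)\cup T_j(R))=1$ for all $R$. The second says that random serial dictatorship is ex post efficient and weakly strategyproof. This rule orders the voters uniformly at random, each in turn restricts the current set to her best alternatives in it, and a uniform draw is made from what remains. The first voter in the order restricts $A$ to her top set. So in both results all probability sits on alternatives that are top-ranked by somebody.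

The question is whether this is forced: *for all $m\ge3$ and $n\ge3$, does every weakly strategyproof and ex post efficient SDS $f$ on $\mathcal R^N$ satisfy $f(R,\bigcup_{i\in N}T_i(R))=1$ for all $R$?* The answer is no, and the number of alternatives decides.

**Theorem 1.** For every $m\ge4$ and $n\ge3$ there are an ex post efficient, weakly strategyproof SDS $f$ on $\mathcal R^N$ and a profile $R^*$ with $f(R^*,\bigcup_iT_i(R^*))<1$. For every $\varepsilon\in(0,1)$ one can achieve $f(R^*,x)=\varepsilon$ for an alternative $x$ that is top-ranked by nobody, so the probability outside the top-ranked alternatives can be arbitrarily close to $1$.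

**Theorem 2.** For $m=3$ and every $n\ge2$, every ex post efficient, weakly strategyproof SDS satisfies $f(R,\bigcup_iT_i(R))=1$ for all $R$.

Hence, for given $m\ge3$ and $n\ge3$, the assertion in the question holds if and only if $m=3$. The two known results are not used in the proofs.

## Two attempts at rewarding the compromise

Take $n=3$ and the four alternatives of the opening. Let $d$ be the average of the six serial dictatorships; in the examples below every serial dictatorship ends with a single alternative, so no tie-breaking is needed. Fix $\varepsilon\in(0,1)$.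

**Attempt A: favor $x$ at $R^*$ only.** Put $f(R^*)=(1-\varepsilon)d(R^*)+\varepsilon x$ and $f=d$ elsewhere. Let voter 1's true preference be $(a_1x)a_2a_3$, with voters 2 and 3 as in $R^*$. At this true profile, when voter 1 comes first she leaves $\{a_1,x\}$, and whoever follows picks $x$, since both other voters rank $x$ above $a_1$. So $d$ gives $\frac13$ to each of $x,a_2,a_3$. If she reports $a_1xa_2a_3$, we are at $R^*$. Her upper sets now compare as follows:

$$\{a_1,x\}:\ \tfrac13\ \text{ versus }\ \tfrac{1-\varepsilon}3+\varepsilon=\tfrac13+\tfrac{2\varepsilon}3,\qquad \{a_1,x,a_2\}:\ \tfrac23\ \text{ versus }\ \tfrac{2(1-\varepsilon)}3+\varepsilon=\tfrac23+\tfrac\varepsilon3 .$$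

The lie pays. The cure for this instance is to favor $x$ also when $x$ lies *inside* a top set.

**Attempt B: favor $x$ on a whole family of profiles.** Let $\mathcal Q$ be the set of profiles in which $T_1,T_2,T_3$ are pairwise disjoint and every voter who does not have $x$ among her tops has a unique top, followed by $x$ alone in second place. Put $f=(1-\varepsilon)d+\varepsilon x$ on $\mathcal Q$ and $f=d$ elsewhere. Now let the true profile $R$ be
$$1:\ (a_2x)\,a_1\,a_3\qquad 2:\ a_2\,x\,a_3\,a_1\qquad 3:\ a_3\,x\,a_1\,a_2 .$$
Since $T_1\cap T_2=\{a_2\}$, this is not in $\mathcal Q$. The six orders give: $123\mapsto a_2$, $132\mapsto x$, $213,231\mapsto a_2$, $312,321\mapsto a_3$. So $f(R,\{a_2,x\})=\frac23$, and also $f(R,\{a_2,x,a_1\})=\frac23$. If voter 1 reports $x$ as her unique top, say $xa_2a_1a_3$, the tops become $\{x\},\{a_2\},\{a_3\}$ and the new profile $R'$ is in $\mathcal Q$. There $d(R')$ is uniform on $x,a_2,a_3$, so both upper sets $\{a_2,x\}$ and $\{a_2,x,a_1\}$ get $(1-\varepsilon)\frac23+\varepsilon=\frac23+\frac\varepsilon3$. Again the lie pays.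

**What exactly went wrong.** On $\mathcal Q$ the $\varepsilon$-part gives voter 1 one of her tops for sure. In the true profile her top set meets that of voter 2, and she leaves $\mathcal Q$ for that reason alone; there the $\varepsilon$-part gives her a top only with probability $\frac23$. So off $\mathcal Q$ the $\varepsilon$-part must be more generous than $d$ to voters whose top sets meet: if two of the three voters agree on a common top, the outcome should be taken from it. We now build this in.

## The rule: consensus of pairs, and a dose of serial dictatorship

From now on $m\ge4$ and $n\ge3$ are arbitrary (the inequality $m\ge4$ is needed in only one place). Only voters $1,2,3$ get a special role.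

**Serial dictatorships.** Fix a linear order $\rhd$ on $A$ for breaking ties. For an order $\tau=(t_1,\dots,t_n)$ of $N$ and a nonempty $B\subseteq A$, put $B_0=B$ and $B_s=\max_{t_s}B_{s-1}$, and let $SD_\tau(B,R)$ be the $\rhd$-first element of $B_n$. All our orders consist of a permutation $\pi$ of $1,2,3$ followed by $4,\dots,n$, and I write $SD_\pi$ for $SD_{(\pi,4,\dots,n)}$.

**The ingredients.** Fix $x\in A$ and $\varepsilon\in(0,1)$.

* $d(R)=\frac16\sum_\pi SD_\pi(A,R)$, where $\pi$ ranges over the six permutations of $1,2,3$.
* For $k\in\{1,2,3\}$ let $\{i,j\}=\{1,2,3\}\setminus\{k\}$ with $i<j$. Put $B_k(R)=T_i(R)\cap T_j(R)$ if this is nonempty, and $B_k(R)=A$ otherwise. Let $h_k(R)=SD_{(k,i,j)}(B_k(R),R)$, and $\bar h=\frac13(h_1+h_2+h_3)$.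
* $\mathcal Q$ is the set of profiles $R$ such that
 (Q1) $T_1(R),T_2(R),T_3(R)$ are pairwise disjoint, and
 (Q2) each $i\in\{1,2,3\}$ with $x\notin T_i(R)$ has a unique top, $T_i(R)=\{a_i\}$, and $x\succ_iy$ for all $y\notin\{a_i,x\}$.
* $h(R)=x$ if $R\in\mathcal Q$, and $h(R)=\bar h(R)$ otherwise.

The rule is
$$f=(1-\varepsilon)\,d+\varepsilon\,h.\tag{2}$$

In words, $h_k$ says: the *other two* voters get a common top if they have one, and $k$ starts the serial dictatorship inside it; if they have none, $k$ is the first dictator on all of $A$. By (Q1), at a profile of $\mathcal Q$ the alternative $x$ lies in at most one of $T_1,T_2,T_3$.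

**Attempt B revisited.** At the profile $R$ there, $h_1=SD_{(1,2,3)}(A)=a_2$ since $T_2\cap T_3=\emptyset$; $h_2=SD_{(2,1,3)}(A)=a_2$ since $T_1\cap T_3=\emptyset$; and $h_3=a_2$ since $B_3=T_1\cap T_2=\{a_2\}$. So $\bar h(R)=a_2$, which is a top for voter 1, and the lie has lost its appeal.

**Why we cannot take $\varepsilon=1$.** The part $h$ invites a new lie: feigning a common top. Let
$$1:\ a_1\,x\,a_2\,a_3\qquad 2:\ a_2\,a_3\,x\,a_1\qquad 3:\ a_3\,x\,a_1\,a_2 .$$
This $R$ is not in $\mathcal Q$, because voter 2 does not have $x$ in second place. The tops are disjoint, so $h_1=a_1$, $h_2=a_2$, $h_3=a_3$. Let voter 2 report $(a_2a_3)xa_1$, giving $R'$. Then $B_1(R')=\{a_3\}$, so $h_1=a_3$; in $h_2$ voter 2 leaves $\{a_2,a_3\}$ and voter 1 picks $a_2$; and $h_3=a_3$ since $T_1\cap T_2'=\emptyset$ and voter 3 starts. (Also $R'\notin\mathcal Q$, since the tops of 2 and 3 meet.) So $h$ changes from $\frac13$ on each of $a_1,a_2,a_3$ to $\frac13$ on $a_2$ and $\frac23$ on $a_3$. Voter 2's upper sets go from $\frac13,\frac23,\frac23$ to $\frac13,1,1$: a manipulation of $h$. The part $d$ punishes it. In the order $(2,3,1)$ the outcome changes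 from $a_2$ to $a_3$, so $d(\cdot,\{a_2\})$ drops from $\frac13$ to $\frac16$, and for $\varepsilon<1$ the mixture no longer improves on the upper set $\{a_2\}$. This is the entire job of $d$ in the proof, and it works for every $\varepsilon<1$.

## Serial dictatorship facts, efficiency, and the mass on $x$

**Lemma 2.** If $R,R'$ differ only in voter $i$, then $SD_\tau(B,R)\succsim_iSD_\tau(B,R')$, where $\succsim_i$ is $i$'s preference in $R$.

*Proof.* Let $i=t_s$. The set $B_{s-1}$ that $i$ faces depends only on the voters before her, so it is the same in both profiles. The first outcome lies in $\max_iB_{s-1}$, the second lies in $B_{s-1}$. $\square$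

A consequence we use all the time: if $U$ is an upper set of $\succsim_i$ and $SD_\tau(B,R')\in U$, then $SD_\tau(B,R)\in U$.

**Lemma 3.** $SD_\tau(A,R)$ is not Pareto-dominated in $R$, and neither is $SD_\tau(T_i\cap T_j,R)$ if $T_i\cap T_j\ne\emptyset$ (with $T_i=T_i(R)$, $T_j=T_j(R)$).

*Proof.* Suppose $y$ dominates the outcome $o$. First, $y\in B_0$. This is clear for $B_0=A$. For $B_0=T_i\cap T_j$ it holds because $o$ is a top for $i$ and $j$ and $y\succsim_io$, $y\succsim_jo$. Next, if $y\in B_{s-1}$, then $o\in B_s=\max_{t_s}B_{s-1}$ and $y\succsim_{t_s}o$ give $y\in B_s$. So $y$ lies in all $B_s$. But some voter $t_s$ has $y\succ_{t_s}o$ while $y\in B_{s-1}$, so $o\notin\max_{t_s}B_{s-1}=B_s$, a contradiction. $\square$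

**Step 1: efficiency.** The purpose is to see that $f$ never uses a dominated alternative. By Lemma 3 this is true of $d$ and of $\bar h$. It remains to show that $x$ is undominated at $R\in\mathcal Q$. At least two voters $j,k\in\{1,2,3\}$ have $x\notin T_j$ and $x\notin T_k$. If some $y\ne x$ dominated $x$, then $y\succsim_jx$ would force $y=a_j$ by (Q2), and likewise $y=a_k$. Then $T_j\cap T_k\ne\emptyset$, contradicting (Q1). So $f$ is ex post efficient.

**Step 2: positive probability outside the tops.** The purpose is to exhibit $R^*$; this is the only place where $m\ge4$ enters. Choose distinct $a_1,a_2,a_3\in A\setminus\{x\}$. Let voter $i\in\{1,2,3\}$ rank $a_i$ first, $x$ second and the rest strictly in any way, and let voters $4,\dots,n$ have unique top $a_1$. Then $R^*\in\mathcal Q$ and $\bigcup_iT_i(R^*)=\{a_1,a_2,a_3\}$. The first dictator of each order in $d$ picks some $a_i$, so $d(R^*,x)=0$. Since $h(R^*)=x$, we get $f(R^*,x)=\varepsilon$ and $f(R^*,\bigcup_iT_i(R^*))=1-\varepsilon<1$.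

## No voter can manipulate the rule

Let $R,R'$ differ only in voter $i$. Upper sets always refer to $\succsim_i$ in $R$. Write $T_i=T_i(R)$, $T_i'=T_i(R')$, and $T_j=T_j(R)=T_j(R')$ for $j\ne i$. We must show $f(R')\not\succ_if(R)$.

**Step 3: voters $i\ge4$.** The purpose is to dispose of the voters without a special role. The sets $T_1,T_2,T_3$, membership in $\mathcal Q$, and the sets $B_1,B_2,B_3$ agree in $R$ and $R'$. So $d(R)$ and $d(R')$ are averages of serial dictatorships on the same sets, and either $h(R)=h(R')=x$ or the same is true of $h=\bar h$. Lemma 2 applied to each component gives $f(R,U)\ge f(R',U)$ for all upper sets $U$, hence $f(R')\not\succ_if(R)$.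

**Step 4: what has to be checked for $i\in\{1,2,3\}$.** The purpose is to reduce the claim to three alternatives concerning $d$ and $h$. Let $j,k$ be the other two voters in $\{1,2,3\}$. Lemma 2 gives
$$d(R,U)\ge d(R',U)\quad\text{for all upper sets }U.\tag{3}$$
Since $0<\varepsilon<1$, it suffices to verify one of the following:

* (α) $h(R,U)>h(R',U)$ for some upper set $U$;
* (β) $h(R,U)\ge h(R',U)$ for all upper sets $U$;
* (γ) for some upper set $U$, both $d(R,U)>d(R',U)$ and $h(R,U)\ge h(R',U)$.

Indeed, together with (3), (α) and (γ) each give $f(R,U)>f(R',U)$ for some $U$, and (β) gives $f(R,U)\ge f(R',U)$ for all $U$. By Lemma 1, either rules out $f(R')\succ_if(R)$.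

One of the three components of $\bar h$ is always harmless. The set $B_i$ depends only on $T_j\cap T_k$, so it is the same in both profiles, and Lemma 2 gives
$$h_i(R)\succsim_ih_i(R').\tag{4}$$

There are four cases, according to which of $R,R'$ lie in $\mathcal Q$.

**Case 1: $R,R'\in\mathcal Q$.** Then $h(R)=h(R')=x$, and (β) holds.

**Case 2: $R,R'\notin\mathcal Q$.** Here $h=\bar h$ at both profiles. The danger is a feigned common top, and we separate that situation.

*Case 2a: for one of the other two voters, called $j$, we have $T_i\cap T_j=\emptyset\ne T_i'\cap T_j$.* We show (γ) with $U=T_i$.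

The strict inequality for $d$ comes from the order $(i,j,k,4,\dots,n)$. Under $R$, voter $i$ starts, so the outcome is in $T_i$. Under $R'$, voter $i$ leaves $T_i'$ and then $j$ leaves $T_i'\cap T_j$, so the outcome is in $T_j$, which is disjoint from $T_i$. For each of the other five orders, Lemma 2 says that an outcome in $T_i$ under $R'$ forces one under $R$. So $d(R,T_i)>d(R',T_i)$.

For $\bar h(R,T_i)\ge\bar h(R',T_i)$ we check for each component that it cannot lie in $T_i$ under $R'$ without lying in $T_i$ under $R$.

* $h_i$: this is (4).
* $h_k$: here $B_k(R')=T_i'\cap T_j$, so $h_k(R')\in T_j$ and therefore $h_k(R')\notin T_i$.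
* $h_j$: if $T_i\cap T_k\ne\emptyset$, then $B_j(R)=T_i\cap T_k$ and $h_j(R)\in T_i$. Now let $T_i\cap T_k=\emptyset$. If $T_i'\cap T_k\ne\emptyset$, then $h_j(R')\in T_k$, which is disjoint from $T_i$. If $T_i'\cap T_k=\emptyset$, then $B_j(R')=A$ and $j$ starts, so $h_j(R')\in T_j$, which is disjoint from $T_i$. Either way $h_j(R')\notin T_i$.

So (γ) holds.

*Case 2b: otherwise.* Thus, for each of the two other voters $\ell\in\{j,k\}$, either $T_i\cap T_\ell\ne\emptyset$ or $T_i'\cap T_\ell=\emptyset$. We show (β), component by component. Consider $h_k$. If $T_i\cap T_j\ne\emptyset$, then $h_k(R)\in T_i\cap T_j\subseteq T_i$, so $h_k(R)\succsim_ih_k(R')$. If $T_i\cap T_j=\emptyset$, then also $T_i'\cap T_j=\emptyset$, so $B_k(R)=B_k(R')=A$ and Lemma 2 gives $h_k(R)\succsim_ih_k(R')$. Exchanging $j$ and $k$ gives $h_j(R)\succsim_ih_j(R')$. With (4), all three components are weakly better under $R$, and (β) follows.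

**Case 3: $R\in\mathcal Q$, $R'\notin\mathcal Q$.** The voter leaves the region where $x$ is chosen. If $x\in T_i$, then $h(R)=x$ lies in every upper set, and (β) holds.

Let $x\notin T_i$. By (Q2), $T_i=\{a_i\}$ and $U=\{a_i,x\}$ is an upper set, with $h(R,U)=1$. If $\bar h(R',U)<1$, then (α) holds. So assume $\bar h(R',U)=1$, which means that $h_1(R'),h_2(R'),h_3(R')$ all lie in $U$. We show that all three equal $x$; then $h(R')=x=h(R)$, and (β) holds.

By (Q1) at most one of $T_j,T_k$ contains $x$. Name the voters so that $x\notin T_k$. By (Q2), $T_k=\{a_k\}$, and $x$ is voter $k$'s unique best alternative in any set that contains $x$ but not $a_k$. Moreover $a_k\notin U$, because $a_k\ne x$, and $a_k\neq a_i$ by (Q1).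

* $h_k$: if $T_i'\cap T_j=\emptyset$, then $B_k(R')=A$ and $k$ starts, so $h_k(R')=a_k\notin U$, which is excluded. So $h_k(R')\in T_i'\cap T_j\cap U$. By (Q1) at $R$, $a_i\notin T_j$. Hence $h_k(R')=x$, and we have learned that $x\in T_i'\cap T_j$.
* $h_j$: if $T_i'\cap T_k\ne\emptyset$, then this intersection is $\{a_k\}$ and $h_j(R')=a_k\notin U$, which is excluded. So $a_k\notin T_i'$ and $B_j(R')=A$. Voter $j$ starts, so $h_j(R')\in T_j\cap U=\{x\}$, again because $a_i\notin T_j$.
* $h_i$: since $T_j\cap T_k=\emptyset$, we have $B_i(R')=A$, and after $i$'s turn the set is $T_i'$, which contains $x$ but not $a_k$. If $k$ is next, $k$ leaves $\{x\}$. If $j$ is next, $j$ leaves $T_i'\cap T_j$, which contains $x$ and does not contain $a_k$, and then $k$ leaves $\{x\}$. So $h_i(R')=x$.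

**Case 4: $R\notin\mathcal Q$, $R'\in\mathcal Q$.** The voter lies her way into the region where $x$ is chosen; this is what broke Attempt B. Here $h(R')=x$. By (Q1) at $R'$, $T_j\cap T_k=\emptyset$, so $B_i(R)=A$, voter $i$ starts, and $h_i(R)\in T_i$.

*If $x\notin T_i$:* then $h(R,T_i)\ge\frac13>0=h(R',T_i)$, and (α) holds.

*If $x\in T_i$:* we show $h_k(R)\in T_i$. The assumptions are symmetric in $j$ and $k$, so then also $h_j(R)\in T_i$; hence $h(R,T_i)=1$, so $h(R,U)=1$ for every upper set $U$, and (β) holds.

If $T_i\cap T_j\ne\emptyset$, then $h_k(R)\in T_i\cap T_j$ and we are done. Let $T_i\cap T_j=\emptyset$. Then $x\notin T_j$, so $R'\in\mathcal Q$ gives $T_j=\{a_j\}$ with $x$ as $j$'s unique second choice. Could $T_i\cap T_k$ be empty too? Then $T_1,T_2,T_3$ would be pairwise disjoint in $R$. Condition (Q2) holds for $j$ and $k$ because $R'\in\mathcal Q$ and their preferences are unchanged, and for $i$ it is vacuous since $x\in T_i$. So $R\in\mathcal Q$, a contradiction. Hence $T_i\cap T_k\ne\emptyset$. Finally $B_k(R)=A$, so $k$ first restricts the set to $T_k$.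

* If $x\notin T_k$, then $T_k=\{a_k\}$ by (Q2), and $T_i\cap T_k\ne\emptyset$ gives $a_k\in T_i$. So $h_k(R)=a_k\in T_i$.
* If $x\in T_k$ and $i$ is next, then $i$ leaves $T_i\cap T_k$, so $h_k(R)\in T_i$.
* If $x\in T_k$ and $j$ is next, then $a_j\notin T_k$ (because $T_j\cap T_k=\emptyset$) and $x\in T_k$, so $j$ leaves $\{x\}$. So $h_k(R)=x\in T_i$.

The four cases are exhaustive, so $f$ is weakly strategyproof. With Steps 1 and 2 this proves Theorem 1. $\blacksquare$

## Three alternatives: where the construction dies

The rule (2) makes sense for $m=3$ too, but it puts nothing outside the tops at profiles in $\mathcal Q$: three pairwise disjoint nonempty subsets of a three-element set are singletons that cover it, so $x$ is then somebody's top. Theorem 2 says that no other construction can help.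

Let $|A|=3$, $n\ge2$, and let $f$ be ex post efficient and weakly strategyproof. For $S\subseteq N$ write $S^c=N\setminus S$. The critical profiles look like this: the voters in $S$ report $axb$, those in $S^c$ report $bxa$, and $x$ is everybody's second choice.

The first thing to try is to walk from profile to profile while some alternative stays dominated. On such a walk $f$ lives on two alternatives, where weak strategyproofness is easy to use.

**Lemma 4.** Let $R,R'$ differ only in voter $i$, let $A=\{y,z,w\}$ and $f(R,w)=f(R',w)=0$. If $i$ strictly ranks $y$ and $z$ in the same direction in $R$ and in $R'$, then $f(R)=f(R')$.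

*Proof.* Both lotteries live on $\{y,z\}$. Say $i$ ranks $y$ above $z$ in both profiles. If the lotteries differed, the one with more probability on $y$ would have larger expected utility for every utility function with $u(y)>u(z)$, so it would be strictly preferred by $i$ under both of her preferences. Then $i$ would gain by moving from the other profile to this one. The same argument applies if $i$ ranks $z$ above $y$. $\square$

This walk stops exactly at the critical profile. With $S\neq\emptyset\ne S^c$ reporting $axb$ and $bxa$, nothing is dominated: $a$ and $b$ are unique tops of some voters, and $x$ beats $b$ for $S$ and $a$ for $S^c$. So Lemma 4 cannot be applied there, and a priori $f$ could put mass on $x$.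

What gets past this point is the use of voters with only *two* indifference classes. For them Lemma 1 turns weak strategyproofness into an honest inequality. The upper sets of $(yw)z$ are $\{y,w\}$ and $A$, and those of $z(yw)$ are $\{z\}$ and $A$. Hence, if $R,R'$ differ only in $i$,
$$\succsim_i\,=(yw)z\ \text{in }R\ \Longrightarrow\ f(R,\{y,w\})\ge f(R',\{y,w\}),\qquad \succsim_i\,=z(yw)\ \text{in }R\ \Longrightarrow\ f(R,z)\ge f(R',z).\tag{5}$$
With these inequalities we bound $f(a)$ and $f(b)$ from below at the critical profile. The bounds add up to $1$, and nothing is left for $x$. For them to add up, we need to know that a coalition's share of the lottery does not depend on which alternatives are at stake, and this comes first.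

## A coalition's share does not depend on the names of the alternatives

For $\emptyset\ne S\subsetneq N$ and $\{y,z,w\}=A$, let $P(S;y,z)$ be the profile in which $S$ reports $yzw$ and $S^c$ reports $zyw$. Here $w$ is dominated.

**Step 1: neutrality.** The purpose is to show that
$$f(P(S;y,z),z)=f(P(S;w,z),z).\tag{6}$$
That is, it does not matter which alternative $S$ opposes to $z$. The method is to trap a profile $X$ that is symmetric in $y$ and $w$ between two profiles reachable by Lemma 4. Write $P=P(S;y,z)$ and fix $i\in S$ and $j\in S^c$. The profiles are:

| | in $S$ | in $S^c$ |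
|---|---|---|
| $P$ | all: $yzw$ | all: $zyw$ |
| $P_1$ | all: $(yw)z$ | all: $zyw$ |
| $Y$ | $i$: $ywz$; others: $(yw)z$ | all: $z(yw)$ |
| $Z$ | all: $(yw)z$ | $j$: $zyw$; others: $z(yw)$ |
| $X$ | all: $(yw)z$ | all: $z(yw)$ |

For two voters and $S=\{1\}$ these are $P=(yzw,\,zyw)$, $P_1=Z=((yw)z,\,zyw)$, $Y=(ywz,\,z(yw))$ and $X=((yw)z,\,z(yw))$.

*From $P$ to $P_1$.* Change the voters of $S$ one by one from $yzw$ to $(yw)z$. Throughout, all voters have $y\succsim w$, and those in $S^c$ are strict, so $y$ dominates $w$ and $f$ gives $w$ probability $0$. Each changing voter ranks $y$ above $z$ before and after. By Lemma 4, $f(P_1)=f(P)$.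

*From $P_1$ to $Y$.* First change $i$ from $(yw)z$ to $ywz$, then the voters of $S^c$ one by one from $zyw$ to $z(yw)$. Throughout, $y$ dominates $w$: at first $S^c$ is strict, and once $i$ has changed, $i$ is strict. Voter $i$ keeps $y\succ z$, the others keep $z\succ y$. By Lemma 4, $f(Y)=f(P)$.

*From $P_1$ to $Z$.* Change the voters of $S^c\setminus\{j\}$ one by one from $zyw$ to $z(yw)$. Throughout, $y$ dominates $w$ because $j$ is strict, and the changing voters keep $z\succ y$. By Lemma 4, $f(Z)=f(P)$.

*The trap.* $X$ and $Y$ differ only in $i$, who has $(yw)z$ at $X$. By (5), $f(X,\{y,w\})\ge f(Y,\{y,w\})$, so $f(X,z)\le f(Y,z)=f(P,z)$. $X$ and $Z$ differ only in $j$, who has $z(yw)$ at $X$. By (5), $f(X,z)\ge f(Z,z)=f(P,z)$. Hence $f(X,z)=f(P(S;y,z),z)$. The profile $X$ does not change when $y$ and $w$ are exchanged, so the same argument gives $f(X,z)=f(P(S;w,z),z)$. This proves (6).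

**Step 2: one number per coalition.** The purpose is to turn (6) into a single function $\mu$. Put
$$\mu_{yz}(S)=f(P(S;y,z),y)=1-f(P(S;y,z),z),$$
where the second equality holds because $w$ is dominated. Equation (6) says $\mu_{yz}(S)=\mu_{wz}(S)$: the first index may be changed. Next, $P(S;y,z)$ and $P(S^c;z,y)$ are the same profile. So (6) for $S^c$, with the roles of $y$ and $z$ exchanged, reads
$$f(P(S;y,z),y)=f(P(S^c;z,y),y)=f(P(S^c;w,y),y)=f(P(S;y,w),y),$$
that is, $\mu_{yz}(S)=\mu_{yw}(S)$: the second index may be changed. With $A=\{a,b,x\}$, alternating the two moves runs through all six ordered pairs: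
$$(a,b),\ (x,b),\ (x,a),\ (b,a),\ (b,x),\ (a,x).$$
So $\mu(S):=\mu_{yz}(S)$ does not depend on $(y,z)$. For random serial dictatorship, for instance, $\mu(S)=|S|/n$, since the first voter in the order decides between $y$ and $z$.

Computing $\mu(S)$ from $P(S;y,z)$ and $\mu(S^c)$ from the same profile, written as $P(S^c;z,y)$, gives
$$\mu(S)+\mu(S^c)=f(P(S;y,z),y)+f(P(S^c;z,y),z)=1.\tag{7}$$
From $f(P_1)=f(P)$ we also record: for $\{y,z,w\}=A$,
$$\text{if } S\text{ reports }(yw)z\text{ and }S^c\text{ reports }zyw,\text{ then } f(z)=1-\mu(S)=\mu(S^c).\tag{8}$$

## Two unique tops leave nothing for the third alternative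

**Step 3: profiles with unique tops $a$ and $b$.** The purpose is to prove the following. *Let $A=\{a,b,x\}$ and $\emptyset\ne S\subsetneq N$, with $T_i(R)=\{a\}$ for $i\in S$ and $T_i(R)=\{b\}$ for $i\in S^c$. Then $f(R,a)=\mu(S)$, $f(R,b)=\mu(S^c)$ and $f(R,x)=0$.*

We use induction on the number $t$ of voters who deviate from the critical profile, that is, who do not report $axb$ (if in $S$) or $bxa$ (if in $S^c$).

*The case $t=0$.* Now $S$ reports $axb$ and $S^c$ reports $bxa$. Change the voters in $S^c$ one by one from $bxa$ to $(bx)a$. After each change the voter has $(bx)a$, and by (5) she must not gain by reporting $bxa$ instead. So each change weakly increases $f(\{b,x\})$, that is, weakly decreases $f(a)$. In the final profile $S$ reports $axb$ and $S^c$ reports $(xb)a$. This is (8) with the coalition $S^c$ in place of $S$ and $y=x$, $w=b$, $z=a$, so there $f(a)=\mu(S)$. Hence $f(R,a)\ge\mu(S)$.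

In the same way, change the voters in $S$ one by one from $axb$ to $(ax)b$. This weakly decreases $f(b)$. In the final profile $S$ reports $(xa)b$ and $S^c$ reports $bxa$, and (8) with $y=x$, $w=a$, $z=b$ gives $f(b)=\mu(S^c)$. Hence $f(R,b)\ge\mu(S^c)$. By (7) the two lower bounds add up to $1$, so both are equalities and $f(R,x)=0$. Here neutrality was essential: the first bound comes from the pair $x,a$, the second from the pair $x,b$.

*The case $t>0$.* The statement is unchanged if we exchange $a$ with $b$ and $S$ with $S^c$, so we may assume that some $i\in S$ reports $abx$ or $a(bx)$. Let $R'$ arise from $R$ by replacing $\succsim_i$ by $axb$. Put $p=f(R)$, $q=f(R')$ and $\mu=\mu(S)$. By induction $q(a)=\mu$, $q(b)=1-\mu$, $q(x)=0$. We show $p=q$.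

First, $p(a)\le\mu$. Indeed, if $p(a)>\mu$, then also $p(\{a,x\})\ge p(a)>\mu=q(\{a,x\})$. So $p$ beats $q$ on both proper upper sets of $axb$, and voter $i$ with true preference $axb$ at $R'$ could manipulate to $R$.

* If $i$ reports $abx$ in $R$: then $q(a)=\mu\ge p(a)$ and $q(\{a,b\})=1\ge p(\{a,b\})$. Since $q\not\succ_ip$, Lemma 1 says that neither inequality is strict. So $p(a)=q(a)$ and $p(\{a,b\})=1=q(\{a,b\})$, which gives $p=q$.
* If $i$ reports $a(bx)$ in $R$: by (5), $p(a)\ge q(a)=\mu$, so $p(a)=\mu$. At $R'$, where $i$ has $axb$, the lottery $p$ must not be strictly preferred to $q$. As $p(a)=q(a)$, this forces $p(\{a,x\})\le q(\{a,x\})=\mu$. So $p(x)=0$, and $p=q$.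

This completes the induction.

**Step 4: arbitrary profiles.** The purpose is to admit voters with tied tops and so finish Theorem 2. Let $R$ be any profile and $T=\bigcup_iT_i(R)$.

If $T=A$, there is nothing to show. If $T=\{a\}$, every voter has unique top $a$, so the other two alternatives are dominated and $f(R,a)=1$.

Let $T=\{a,b\}$ and $A=\{a,b,x\}$. Each voter has top set $\{a\}$, $\{b\}$ or $\{a,b\}$, and in the last case her preference is $(ab)x$. Replace, one voter at a time, each $(ab)x$ by $abx$. Before each change the voter has true preference $(ab)x$, and by (5) she must not gain by reporting $abx$. So each change weakly decreases $f(\{a,b\})$, that is, weakly increases $f(x)$. In the final profile every voter has unique top $a$ or unique top $b$. If all have the same top, that alternative dominates $x$ and $f(x)=0$ there. Otherwise Step 3 applies and again $f(x)=0$ there. Since $f(x)$ only increased along the way, $f(R,x)=0$, that is, $f(R,T)=1$. This proves Theorem 2. $\blacksquare$
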